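# Gluing-parallel posets and their infinitely many forbidden substructures

## 1. Assembling the poset N from two halves

Take four points with $p<q$, $r<q$, $r<s$ and no other relations. This is the poset $\mathsf N$. Can it be assembled from single points?

Two operations come to mind: put two posets side by side with no relations between them, or put one entirely below the other. Neither can be the last operation in building $\mathsf N$. Side by side is excluded because $\mathsf N$ is connected. Suppose $\mathsf N$ splits into nonempty parts $L$ and $U$ with every point of $L$ below every point of $U$. If $p\in U$, then everything in $L$ is below $p$, but nothing is below $p$. If $p\in L$, then everything in $U$ is above $p$, so $U=\{q\}$ and $s\in L$; but $s\not<q$.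

Now allow a point to be cut. The first half consists of $p$ and of the chain $r<s$, where $s$ is left open towards the future. The second half consists of $q$ and of $s$, where $s$ is open towards the past. Join the halves by identifying the two copies of $s$, and declare every point that lies only in the first half to be below every point that lies only in the second half. The join creates $p<q$ and $r<q$; the relation $r<s$ was in the first half; $s$ and $q$ were unrelated in the second half and stay unrelated. The result is exactly $\mathsf N$.

So cutting points gives a richer class of posets. When two halves share several cut points, we must say which is identified with which, so each half carries a numbered list of its open points, and the join matches number $i$ with number $i$. This bookkeeping will turn out to be the source of all difficulty.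

Series-parallel posets have exactly one forbidden substructure, $\mathsf N$; interval orders have exactly one, $2+2$ (two disjoint two-element chains). Both classes consist of posets that can be built with cuts. Is the class of all posets that can be built with cuts also described by finitely many forbidden substructures? The problem comes from Uli Fahrenberg, Christian Johansen, Georg Struth, Krzysztof Ziemiański, "Posets with Interfaces as a Model for Concurrency", arXiv:2106.10895 (2021). The answer is no, and these notes prove it, together with several strengthenings.

## 2. Iposets, gluing and parallel composition

All posets are finite, and $[n]=\{1,\dots,n\}$ for $n\ge0$.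

**Definition (iposet).** An *iposet* $(P,<,s,t):n\to m$ is a finite poset with injective maps $s:[n]\to P$ and $t:[m]\to P$ such that $s([n])\subseteq\min P$ and $t([m])\subseteq\max P$. The maps are the source and target *interfaces*. Iposets are taken up to order isomorphisms that commute with the interface maps. A poset is identified with the iposet $0\to0$ on it.

The first half of $\mathsf N$ above is an iposet $0\to1$ with $t(1)=s$ (here $s$ is the point). A single point carries four possible structures; we write $p$, $p^{1\to0}$, $p^{0\to1}$, $p^{1\to1}$ for the singleton with interfaces $0\to0$, $1\to0$, $0\to1$, $1\to1$.

**Definition (gluing).** For $P:n\to m$ and $Q:m\to k$, the iposet $P\ast Q:n\to k$ has as carrier the disjoint union $P\sqcup Q$ with $t_P(i)$ identified with $s_Q(i)$ for $i\in[m]$. Its order is: $x<y$ iff $x<_Py$, or $x<_Qy$, or $x\in P\setminus t_P([m])$ and $y\in Q\setminus s_Q([m])$. Its source is $s_P$ and its target is $t_Q$.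

**Definition (parallel composition).** For $P:n\to m$ and $Q:k\to l$, the iposet $P\otimes Q:n+k\to m+l$ is the disjoint union of the posets, with no relations between them. Its interfaces list first those of $P$, then those of $Q$: $s(i)=s_P(i)$ for $i\le n$, $s(n+i)=s_Q(i)$, and likewise for $t$.

For example $\mathsf N=\big(p\otimes(r\ast s^{0\to1})\big)\ast\big(s^{1\to0}\otimes q\big)$. Here $r\ast s^{0\to1}$ glues along the empty interface, which puts everything in the first factor below everything in the second.

**Definition (gp).** The *gp-iposets* form the smallest class that contains the empty iposet and the four singletons (the *generators*) and is closed under $\otimes$, and under $\ast$ whenever it is defined. A *gp-poset* is a gp-iposet with empty interfaces, regarded as a poset.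

Thus every gp-iposet is the value of an *expression*, a term over the generators with $\otimes$ and $\ast$. All inductions below are on the number of operations in a shortest expression of $G$. If this number is $0$, then $G$ is a generator; otherwise $G=G_1\otimes G_2$ or $G=G_1\ast G_2$ where $G_1,G_2$ have shorter expressions. If $G=G_1\otimes G_2$ and one factor is empty, the other equals $G$, so this cannot occur at the top of a shortest expression.

**Lemma A (heredity).** Every induced subposet of a gp-poset is a gp-poset.

*Proof.* For an iposet $G$ and $p\in G$, let $G-p$ be $G$ with $p$ removed, also from the interfaces, where the remaining interface points keep their relative order and are renumbered. We show by induction that $G-p$ is gp if $G$ is. A singleton minus its point is empty. If $p\in G_1$, then $(G_1\otimes G_2)-p=(G_1-p)\otimes G_2$, and similarly for $p\in G_2$. For $G_1\ast G_2$: if $p$ lies only in $G_1$, then $(G_1\ast G_2)-p=(G_1-p)\ast G_2$; if only in $G_2$, it is $G_1\ast(G_2-p)$; if $p$ is a common point $t_{G_1}(i)\equiv s_{G_2}(i)$, it is $(G_1-p)\ast(G_2-p)$, since the same number $i$ disappears from both lists. Starting from interfaces $0\to0$ we stay there; delete points one by one. $\square$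

Let $\mathcal F$ be the set of minimal non-gp posets, up to isomorphism: posets that are not gp, all of whose proper induced subposets are gp. By Lemma A and finiteness, a poset is gp iff it contains no member of $\mathcal F$ as an induced subposet, and no member of $\mathcal F$ contains another. Conversely, let $\mathcal G$ be any set of posets such that being gp means avoiding $\mathcal G$. The members of $\mathcal G$ are not gp, and each $F\in\mathcal F$ contains one of them, which by minimality of $F$ is $F$ itself. So $\mathcal F\subseteq\mathcal G$, and the question is precisely whether $\mathcal F$ is finite.

For $n\ge2$ let $P_n$ be the poset on the $4n$ points $a_i,b_i$ $(i\in\mathbb Z_n)$ and $x_j$ $(j\in\mathbb Z_{2n})$ with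
$$a_i<x_{2i-1},x_{2i};\qquad x_{2i},x_{2i+1}<b_i;\qquad a_i<b_j\ \text{ for all } i,j. \tag{1}$$

**Main Theorem.** Every $P_n$ $(n\ge2)$ is a minimal non-gp poset. Hence $\mathcal F$ is infinite.

## 3. The eight points of $P_2$

In $P_2$ the point $a_0$ is below $x_3,x_0$ and $a_1$ is below $x_1,x_2$; the point $b_0$ is above $x_0,x_1$ and $b_1$ is above $x_2,x_3$; both $a$'s are below both $b$'s. The four $x$'s sit on a $4$-cycle whose edges are alternately lower pairs (with a common $a$) and upper pairs (with a common $b$).

First delete $b_1$. Put
$$Q=\big(a_0\ast(x_3^{0\to1}\otimes x_0^{0\to1})\big)\otimes\big(a_1\ast(x_1^{0\to1}\otimes x_2^{0\to1})\big),\qquad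
R=x_3^{1\to0}\otimes\big((x_0^{1\to0}\otimes x_1^{1\to0})\ast b_0\big)\otimes x_2^{1\to0}.$$
The target of $Q$ and the source of $R$ both list $x_3,x_0,x_1,x_2$. In $Q\ast R$ the points $a_0,a_1$ lie only in $Q$ and $b_0$ lies only in $R$, so $a_0,a_1<b_0$, and the other relations are those of the halves. Hence $Q\ast R=P_2-b_1$.

Now we want $b_1$ back, above $x_2$ and $x_3$, which stand at the two ends of the list. The upper half $R'=\big((x_0^{1\to0}\otimes x_1^{1\to0})\ast b_0\big)\otimes\big((x_2^{1\to0}\otimes x_3^{1\to0})\ast b_1\big)$ is gp, but its source lists $x_0,x_1,x_2,x_3$. As posets, the two halves fit together; only the numberings disagree. If we could insert between $Q$ and $R'$ a four-point antichain $\tau:4\to4$ with source list $x_3,x_0,x_1,x_2$ and target list $x_0,x_1,x_2,x_3$, then $Q\ast\tau\ast R'$ would be $P_2$. So looking at underlying posets only will not show that $P_2$ fails to be gp. Lemma C below says that such a $\tau$ is not a gp-iposet.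

This suggests a proof: any expression of $P_2$ should cut it at the $x$'s; the lower half forces lower pairs to be adjacent in the interface list, the upper half forces upper pairs to be adjacent, and a $4$-cycle of adjacencies does not fit into a linear order. The obvious reason to give for the middle claim would be the following: *if a gp-iposet is disconnected, its connected components occupy consecutive stretches of the target list.* This is false. The iposet
$$(a\otimes y^{0\to1})\ast(x^{0\to1}\otimes y^{1\to1}\otimes x'^{\,0\to1}) \tag{2}$$
has one common point, $y$; the point $a$ lies only in the first factor and $x,x'$ only in the second, so its order is $a<x$, $a<x'$ with $y$ isolated, and its target lists $x,y,x'$. The isolated $y$ sits inside the component of $a$. The trick was that $y$ can wait in the interface while $x$ and $x'$ are created around it.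

In $P_2$ every $x$ has a point below it. We shall see that this blocks the trick: an $x$ that waits in the interface must already have its lower point behind it, and then gluing would put that lower point below every $x$ created afterwards. Lemma D makes this precise.

## 4. What a gluing does to points and to lists

For an iposet $G$ let $S_G,T_G$ be the images of $s_G,t_G$, and let $\prec^s_G$, $\prec^t_G$ be the linear orders on $S_G$, $T_G$ given by the numbering. For $G=G_1\ast G_2$ regard $G_1,G_2$ as subsets of $G$ and put
$$I=G_1\cap G_2=T_{G_1}=S_{G_2},\qquad A=G_1\setminus I,\qquad B=G_2\setminus I .$$
In the assembly of $\mathsf N$ we had $A=\{p,r\}$, $I=\{s\}$, $B=\{q\}$.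

**Lemma B.** Let $G=G_1\ast G_2$.
1. The orders of $G_1$ and $G_2$ are those induced from $G$.
2. Every element of $A$ is below every element of $B$; $I$ is an antichain; $A$ is a down-set and $B$ is an up-set of $G$.
3. $S_G\subseteq A\cup I$ and $T_G\subseteq I\cup B$.
4. If $A=\emptyset$, then $G_2$ has the same underlying poset and the same target map as $G$. If $B=\emptyset$, then $G_1$ has the same underlying poset and the same source map as $G$.

*Proof.* The points of $I$ are maximal in $G_1$ and minimal in $G_2$, so $I$ is an antichain in both. Let $u,v\in G_1$ with $u<_Gv$. By the definition of the order, $u<_{G_1}v$; or $u<_{G_2}v$, which would need $u,v\in I$ and is impossible; or $u\in A,v\in B$, impossible as $v\in G_1$. This gives (1) for $G_1$, and $G_2$ is the same. The first claim of (2) is the definition, and the second follows from (1). Let $u<v\in A$. If $u\in I$, then $u<_{G_1}v$, against maximality of $u$ in $G_1$. If $u\in B$, then $v<u$, impossible. So $u\in A$, and $A$ is a down-set; dually $B$ is an up-set. For (3), $S_G=S_{G_1}\subseteq G_1$ and $T_G=T_{G_2}\subseteq G_2$. For (4), use $G=A\sqcup I\sqcup B$, (1), and the fact that $t_G=t_{G_2}$, $s_G=s_{G_1}$. $\square$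

**Lemma C (consistency).** In a gp-iposet $G$ the orders $\prec^s_G$ and $\prec^t_G$ agree on $S_G\cap T_G$.

*Proof.* Induction; generators have at most one point. For $G_1\otimes G_2$, two points in the same factor are handled by induction; if $u\in G_1$ and $v\in G_2$, then $u$ precedes $v$ in both lists. For $G_1\ast G_2$, let $u,v\in S_G\cap T_G$. By Lemma B(3), $u,v\in I$. So $u,v$ lie in $S_{G_1}\cap T_{G_1}$ and in $S_{G_2}\cap T_{G_2}$. On $\{u,v\}$ we get
$$\prec^s_G\;=\;\prec^s_{G_1}\;=\;\prec^t_{G_1}\;=\;\prec^s_{G_2}\;=\;\prec^t_{G_2}\;=\;\prec^t_G ,$$
where the second and fourth equalities are the induction hypothesis and the third is the identification $t_{G_1}(i)\equiv s_{G_2}(i)$. $\square$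

So the antichain $\{u,v\}$ with source list $u,v$ and target list $v,u$ is not a gp-iposet, although its underlying poset is gp; nor is $\tau$ of Section 3.

**Duality.** Let $G^{op}$ be $G$ with the order reversed and $s,t$ exchanged. Then $(G_1\ast G_2)^{op}=G_2^{op}\ast G_1^{op}$ and $(G_1\otimes G_2)^{op}=G_1^{op}\otimes G_2^{op}$, and the generators are permuted. So gp-iposets are closed under ${}^{op}$.

## 5. Posets made from two partitions of one set

We now define a family that contains the $P_n$ and is hardly more difficult to treat. If only the Main Theorem is wanted, read "all blocks are short" throughout and skip every sentence about points of type $y$ or $z$.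

**Definition (datum).** A *datum* $\mathfrak d$ consists of a finite nonempty set $X$, two partitions $\lambda$ (lower blocks) and $\upsilon$ (upper blocks) of $X$ into nonempty blocks, and for each block a label *short* or *long*, where *long* is allowed only for blocks with exactly two elements. Attach new points to the blocks as follows.

- Short lower block $\beta$: one point $a$ with $a<x$ for all $x\in\beta$.
- Long lower block $\{x,x'\}$: points $a,a',y$ with $a<x$, $a'<x'$, $a<y$, $a'<y$, a fence $x>a<y>a'<x'$.
- Short upper block $\beta$: one point $b$ with $x<b$ for all $x\in\beta$.
- Long upper block $\{x,x'\}$: points $b,b',z$ with $x<b$, $x'<b'$, $z<b$, $z<b'$.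

Let $D$ and $U$ be the sets of all lower and of all upper new points. The poset $P(\mathfrak d)$ is $X\sqcup D\sqcup U$ with the relations above, with $d<u$ for all $d\in D$, $u\in U$, and with no others.

This is transitive: two composable relations are of the form $a<x<b$, or $a<y<u$ with $u\in U$, or $d<z<b$ with $d\in D$, and each leads from $D$ to $U$. We speak of points of type $x,a,y,b,z$. We use the following: the minimal points are those of type $a$, and the maximal points those of type $b$; each $x$ has exactly one point below it, of type $a$, and exactly one above it, of type $b$; different blocks have different new points; and $P(\mathfrak d)$ is connected, since all of $D$ is below all of $U$, both are nonempty, and each $x$ is above a point of $D$.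

For example, $P_2$ is $P(\mathfrak d)$ for $X=\{x_0,x_1,x_2,x_3\}$, lower blocks $\{x_3,x_0\},\{x_1,x_2\}$, upper blocks $\{x_0,x_1\},\{x_2,x_3\}$, all short. Making one block long gives a poset with ten points.

An *interval* of a linear order is a set of consecutive elements.

**Theorem 1.** Let $|\lambda|,|\upsilon|\ge2$. Then $P(\mathfrak d)$ is gp iff there is a linear order on $X$ in which every block of $\lambda$ and every block of $\upsilon$ is an interval. The "if" direction needs no assumption on $|\lambda|,|\upsilon|$.

*Proof of "if".* We build the two halves along the given linear order. The lower blocks give the following gp-iposets with empty source, whose target lists the $x$'s of the block in the displayed order: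
$$a\ast(x_1^{0\to1}\otimes\dots\otimes x_r^{0\to1})\quad\text{(short)},$$
$$\big((a\ast x^{0\to1})\otimes(a'\ast x'^{\,0\to1})\big)\ast\big(x^{1\to1}\otimes x'^{\,1\to1}\otimes y\big)\quad\text{(long)}. \tag{3}$$
In (3) the common points are $x,x'$; the points only in the first factor are $a,a'$, the only point only in the second is $y$. So $a,a'<y$, and $x,x'$ stay unrelated to $y$: this is the fence. By symmetry $x,x'$ can be listed in either order. The upper blocks give the duals,
$$(x_1^{1\to0}\otimes\dots\otimes x_r^{1\to0})\ast b,\qquad \big(x^{1\to1}\otimes x'^{\,1\to1}\otimes z\big)\ast\big((x^{1\to0}\ast b)\otimes(x'^{\,1\to0}\ast b')\big).$$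
Since lower blocks are intervals and partition $X$, they follow one another along the linear order. Let $Q$ be the parallel composition of the lower gadgets in that sequence, each listing its $x$'s in the given order; its target lists $X$ in the given order. Let $R$ be the analogous composition of the upper gadgets; its source lists $X$ in the given order. In $Q\ast R$ the common points are those of $X$, the points only in $Q$ are those of $D$, the points only in $R$ are those of $U$. So gluing adds exactly the relations $d<u$, and $Q\ast R=P(\mathfrak d)$. $\square$

## 6. The lower half forces its blocks to be intervals

For the converse we need to understand the possible target lists of a lower half. The induction forces us to allow some extra points on top.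

**Lemma D.** Let $M=X\sqcup D\sqcup E$, where $X,D$ are as in Section 5 for a partition $\lambda$ with $|\lambda|\ge1$, and $E$ is a possibly empty antichain of points that are above all of $D$ and incomparable to $X$. Let $G$ be a gp-iposet with underlying poset $M$ and $X\subseteq T_G$. Then every block of $\lambda$ is an interval of $(X,\prec^t_G)$.

Why does (2) not contradict this? There the point $y$ of the interface has nothing below it. In $M$ every point of $X$ has a point below it.

*Proof.* We use induction on the length of a shortest expression of $G$, for all $X,\lambda,D,E$ at once. If $|\lambda|=1$, the only block is $X$. Let $|\lambda|\ge2$; then $M$ has at least four points and $G$ is not a generator.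

**Step 1: parallel composition.** We check that components of $M$ cannot be interleaved by $\otimes$. Let $G=G_1\otimes G_2$ with both factors nonempty. Then $M$ is disconnected. If $E$ were nonempty, $M$ would be connected, because all of $D$ is below any point of $E$, all points of $E$ are above $D\neq\emptyset$, and each $x$ is above a point of $D$. So $E=\emptyset$, and $M$ is the disjoint union of the pieces "block with its new points", each of which is connected. Each $G_i$ is a union of such pieces, so it satisfies the hypothesis for the blocks it contains. By induction these blocks are intervals of the list of the $x$'s in $G_i$. On $X$, the order $\prec^t_G$ is the concatenation of the two lists, so all blocks are intervals.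

Now let $G=G_1\ast G_2$, with $A,I,B$ as in Section 4. If $A=\emptyset$, then $G_2$ has the same underlying poset and target map as $G$, and we use induction. From now on $A\ne\emptyset$.

**Step 2: $X\subseteq I$.** This step shows that all of $X$ passes through the interface at once, which excludes the trick of (2). By Lemma B(3), $X\subseteq T_G\subseteq I\cup B$, so $X\cap A=\emptyset$. Suppose $x\in X\cap B$. All of $A$ is below $x$, and only one point $a$ is below $x$; so $A=\{a\}$. Take $x''$ in another block and let $a''$ be the unique point below $x''$; then $a''\ne a$. Since $a\not<x''$, we have $x''\notin B$, hence $x''\in I$. Where is $a''$? Not in $A=\{a\}$. Not in $I$, because $I$ is an antichain containing $x''>a''$. Not in $B$, because $B$ is an up-set and $x''\notin B$. This is a contradiction. So $X\subseteq I$.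

**Step 3: $B\subseteq E$.** This step identifies the underlying poset of $G_1$. A type-$a$ point is below some element of $X\subseteq I$. So it is not in the antichain $I$, and not in the up-set $B$; hence it is in $A$. A type-$y$ point is not in $B$: since $|\lambda|\ge2$, there is a type-$a$ point of another block; it is in $A$ and not below $y$. So no point of $X\cup D$ lies in $B$, that is, $B\subseteq E$. Therefore $G_1=G\setminus B$ has underlying poset $X\sqcup D\sqcup(E\setminus B)$, and $T_{G_1}=I\supseteq X$.

**Step 4: carrying the list through $G_2$.** This step compares the lists of $G_1$ and $G$. By induction applied to $G_1$, the blocks are intervals of $(X,\prec^t_{G_1})=(X,\prec^s_{G_2})$. Moreover $X\subseteq I=S_{G_2}$ and $X\subseteq T_G=T_{G_2}$. So Lemma C, applied to $G_2$, gives $\prec^s_{G_2}=\prec^t_{G_2}=\prec^t_G$ on $X$. Hence the blocks are intervals of $(X,\prec^t_G)$. $\square$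

## 7. Both halves share one linear order

*Proof of "only if" in Theorem 1.* We show by induction on expressions: if some gp-iposet $G$, with any interfaces, has underlying poset $P(\mathfrak d)$, then the linear order exists. Allowing arbitrary interfaces is needed because degenerate gluings change interfaces without changing the poset.

**Step 1: reduction to a genuine gluing.** We dispose of all expressions whose last operation does not cut the poset. $G$ is not a generator, as $|X|\ge2$. As $P(\mathfrak d)$ is connected, $G$ is not $G_1\otimes G_2$ with both factors nonempty. If $G=G_1\ast G_2$ with $A=\emptyset$ or $B=\emptyset$, then $G_2$, respectively $G_1$, has underlying poset $P(\mathfrak d)$ and a shorter expression, and we use induction. So let $G=G_1\ast G_2$ with $A,B\ne\emptyset$.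

**Step 2: $X\subseteq I$.** We show that the cut runs through all of $X$. Suppose $x\in X\cap A$. All of $B$ is above $x$, so $B=\{b\}$ with $b$ the unique point above $x$. Take $x''$ in another upper block, which exists as $|\upsilon|\ge2$, and let $b''\ne b$ be the unique point above $x''$. Since $x''\not<b$, we have $x''\notin A$; also $x''\ne b$ gives $x''\notin B$; so $x''\in I$. Then $b''\notin I$ ($I$ is an antichain), $b''\notin B=\{b\}$, and $b''\notin A$ ($A$ is a down-set and $x''\notin A$). This is a contradiction, so $X\cap A=\emptyset$. The dual argument, with $|\lambda|\ge2$, gives $X\cap B=\emptyset$.

**Step 3: the two halves.** We find the underlying posets of $G_1$ and $G_2$. A type-$a$ point is below an element of $X\subseteq I$, so it is not in $I$ and not in the up-set $B$; it is in $A$. Dually, type-$b$ points are in $B$. A type-$y$ point is not in $B$, since a type-$a$ point of another lower block is in $A$ and not below it. Dually, a type-$z$ point is not in $A$, since a type-$b$ point of another upper block is in $B$ and not above it. Hence $G_1=A\cup I=X\sqcup D\sqcup E$, where $E$ is the set of type-$z$ points in $I$. They form an antichain, are above all of $D$ and are incomparable to $X$. Likewise $G_2=X\sqcup U\sqcup E'$, where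 $E'$ is the set of type-$y$ points in $I$, an antichain below all of $U$ and incomparable to $X$.

**Step 4: the common order.** We apply Lemma D on both sides of the cut. As $T_{G_1}=I\supseteq X$, Lemma D for $G_1$ says that all lower blocks are intervals of $(X,\prec^t_{G_1})$. The iposet $G_2^{op}$ is gp, its underlying poset has the form required in Lemma D for the partition $\upsilon$, and its target is $S_{G_2}=I\supseteq X$; so all upper blocks are intervals of $(X,\prec^s_{G_2})$. These two orders on $X$ coincide, because $t_{G_1}(i)\equiv s_{G_2}(i)$. $\square$

## 8. Cycles of links

Let $n\ge2$ and $X=\{x_j:j\in\mathbb Z_{2n}\}$. For $j\in\mathbb Z_{2n}$ call $\{x_j,x_{j+1}\}$ the *link* $j$. The lower blocks are the links with $j$ odd, $\{x_{2i-1},x_{2i}\}$, and the upper blocks are those with $j$ even, $\{x_{2i},x_{2i+1}\}$. A word $w\in\{0,1\}^{2n}$ says which links are long ($w_j=1$). Let $P_w$ be the resulting poset and $|w|$ the number of ones. There are $2n$ points in $X$, one new point for each short link and three for each long link, so $P_w$ has $4n+2|w|$ points. By (1), $P_{0\cdots0}=P_n$.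

**Proposition.** Each $P_w$ is a minimal non-gp poset, i.e. $P_w\in\mathcal F$.

*Proof.* **Step 1: $P_w$ is not gp.** Here Theorem 1 turns the claim into one about linear orders. We have $|\lambda|=|\upsilon|=n\ge2$. If $P_w$ were gp, there would be a linear order on $X$ in which $x_j,x_{j+1}$ are consecutive for every $j$. The least element $x_j$ of this order would be consecutive to $x_{j-1}$ and to $x_{j+1}$, which are different since $2n\ge4$. But the least element has only one neighbor.

**Step 2: every one-point deletion is gp.** Let $p\in P_w$. We open the cycle at $p$ and build the two halves along the resulting path. Call a link intact if neither its two $x$'s nor its new points contain $p$. If $p$ is a new point of the link $j$, order the $x$'s as $x_{j+1},x_{j+2},\dots,x_{j+2n}=x_j$; all links except $j$ are intact, and each of them is a pair of consecutive elements. If $p=x_j$, order the remaining $x$'s as $x_{j+1},\dots,x_{j+2n-1}$; all links except $j-1$ and $j$ are intact, and each is a pair of consecutive elements.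

An intact lower link gives a gadget as in Section 5, with its two $x$'s in the chosen order. A lower link that is not intact falls into pieces each of which contains exactly one $x$; up to exchanging $x,x'$ (with $a,a'$) they are:

- short, $a$ deleted: $x^{0\to1}$ and $x'^{\,0\to1}$;
- short, $x$ deleted: $a\ast x'^{\,0\to1}$;
- long, $y$ deleted: $a\ast x^{0\to1}$ and $a'\ast x'^{\,0\to1}$;
- long, $a$ deleted: $x^{0\to1}$ and $a'\ast(y\otimes x'^{\,0\to1})$;
- long, $x$ deleted: $\big(a\otimes(a'\ast x'^{\,0\to1})\big)\ast\big(x'^{\,1\to1}\otimes y\big)$, which is $a<y>a'<x'$, the poset $\mathsf N$ of Section 1.

All of these are gp, with empty source and with the one $x$ as target. So every remaining $x$ and every remaining point of $D$ is in exactly one lower piece, and the $x$'s of each piece are one element or two consecutive elements of the chosen order. Let $Q$ be the parallel composition of all lower pieces, in the sequence given by that order; its target lists the remaining $x$'s in the chosen order. Let $R$ be the parallel composition of the upper pieces, which are the duals of the above; its source lists the remaining $x$'s in the same order. In $Q\ast R$ the remaining points of $D$ lie only in $Q$ and those of $U$ only in $R$, so gluing adds exactly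 the relations from $D$ to $U$. Thus $Q\ast R=P_w-p$, and this is gp.

**Step 3: minimality.** We pass from one-point deletions to all induced subposets. A proper induced subposet of $P_w$ is an induced subposet of some $P_w-p$, hence gp by Lemma A. As $P_w$ is not gp, it is minimal non-gp. $\square$

*Proof of the Main Theorem.* For $w=0\cdots0$ the Proposition says $P_n\in\mathcal F$. The posets $P_n$, $n\ge2$, have pairwise different sizes $4n$, so $\mathcal F$ is infinite. $\square$

## 9. Counting the posets $P_w$

Let $F_k$ be the Fibonacci numbers, $F_1=F_2=1$.

**Theorem 2.** $\mathcal F$ has a member with $N$ points for every even $N\ge8$. For even $N\ge10$ it has at least $(F_{N/2+1}-1)/N$ such members.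

*Proof.* Let $N=2M$ with $M\ge4$.

**Step 1: existence.** We choose $n$ and $w$ to hit each size. If $M$ is even, take $n=M/2\ge2$ and $w=0\cdots0$, of size $4n=2M$. If $M$ is odd, then $M\ge5$; take $n=(M-1)/2\ge2$ and $|w|=1$, of size $4n+2=2M$.

**Step 2: isomorphisms.** We bound how many words give the same poset. In $P_w$, the minimal points are those of type $a$ and the maximal points those of type $b$. The set $X$ consists of the points with exactly one point below and exactly one above: type-$y$ points have two points below, type-$z$ points two above, type $a$ has none below and type $b$ none above. Of the remaining points, those of type $z$ are above all minimal points, and those of type $y$ are not, because $n\ge2$. So $X$, $D$, $U$ are preserved by isomorphisms. The lower links are the traces on $X$ of the connected components of $X\sqcup D$, and such a link is long iff its component contains a type-$y$ point; similarly for upper links.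

Therefore an isomorphism from $P_w$ to $P_{w'}$ gives the same $n$ (as $|X|=2n$) and a bijection of links that preserves lower/upper, preserves length, and preserves the relation of sharing an $x$. Numbering links by $\mathbb Z_{2n}$, this is an automorphism of the $2n$-cycle that preserves parity and carries $w$ to $w'$. The automorphisms of the cycle are $j\mapsto j+c$ and $j\mapsto c-j$, and parity is preserved iff $c$ is even; there are $2n$ of these. So each isomorphism class contains at most $2n$ words, and for size $2M$ we have $2n\le M$ since $4n\le2M$.

**Step 3: counting words.** Let $M\ge5$. The number of words with $n\ge2$ and $4n+2|w|=2M$ is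
$$f(M)=\sum_{n\ge2}\binom{2n}{M-2n}.$$
This is a sum over even $j=2n$, so we extract it from the full sum and the alternating sum. We have
$$\sum_{M\ge0}t^M\sum_{j\ge0}\binom j{M-j}=\sum_{j\ge0}t^j(1+t)^j=\frac1{1-t-t^2},$$
so $\sum_j\binom j{M-j}=F_{M+1}$. Put $\varepsilon_M=\sum_j(-1)^j\binom j{M-j}$. In the same way its generating function is
$$\frac1{1+t+t^2}=\frac{1-t}{1-t^3},$$
so $\varepsilon_M\in\{-1,0,1\}$. The sum over all even $j$ is $\frac12(F_{M+1}+\varepsilon_M)$, and the terms $j=0$ and $j=2$, namely $\binom0M$ and $\binom2{M-2}$, vanish for $M\ge5$. Hence $f(M)=\frac12(F_{M+1}+\varepsilon_M)\ge\frac12(F_{M+1}-1)$. By Step 2 there are at least $f(M)/M\ge(F_{M+1}-1)/(2M)=(F_{N/2+1}-1)/N$ isomorphism classes, and all are in $\mathcal F$ by the Proposition. $\square$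

## 10. Bipartite multigraphs and caterpillars

**Definition ($P_H$).** Let $H$ be a finite bipartite multigraph, with sides called left and right, without isolated vertices. The points of $P_H$ are the left vertices, the right vertices and the edges of $H$. Each left vertex is below its incident edges, each edge is below its right endpoint, every left vertex is below every right vertex, and there are no other relations.

If $H$ is nonempty, $P_H$ is $P(\mathfrak d)$ for $X$ the edge set, $\lambda$ and $\upsilon$ the partitions of the edges by left and by right endpoint, and all blocks short. For the cycle $C_{2n}$, $n\ge2$, we get $P_{C_{2n}}=P_n$, with left vertices $a_i$ and right vertices $b_i$. Exchanging the sides of $H$ turns $P_H$ into $P_H^{op}$.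

Let $\Sigma$ be the 13-point poset $P_H$ for $H$ the claw (one center, three edges) with each edge subdivided once and with left center. Its points are $c,a_i,b_i,x_i,y_i$ $(i=1,2,3)$, where $c$ is the center, $b_i$ the middle vertices, $a_i$ the ends, $x_i$ joins $c$ and $b_i$, and $y_i$ joins $a_i$ and $b_i$. So
$$c<x_1,x_2,x_3;\qquad a_i<y_i;\qquad x_i,y_i<b_i;\qquad \{c,a_1,a_2,a_3\}<\{b_1,b_2,b_3\}.$$

A *caterpillar* is a tree with at least one edge in which deleting all leaves leaves a path (possibly a single vertex) or nothing. A path with at least one edge is a caterpillar; the subdivided claw is not, since deleting its leaves leaves a claw. The *simple graph* of $H$ is $H$ with parallel edges merged.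

**Theorem 3.** Let $H$ be a finite bipartite multigraph without isolated vertices. Then $P_H$ is gp iff the simple graph of $H$ is a disjoint union of caterpillars, iff $P_H$ contains none of $P_n$ $(n\ge2)$, $\Sigma$, $\Sigma^{op}$ as induced subposet. All of $P_n,\Sigma,\Sigma^{op}$ belong to $\mathcal F$.

*Proof.* The empty $H$ is trivial. We have $P_n\in\mathcal F$ by the Main Theorem.

**Step 1: $\Sigma$ and $\Sigma^{op}$ are not gp.** We use Theorem 1 with $|\lambda|=4$, $|\upsilon|=3$. In a linear order as in Theorem 1, $\{x_1,x_2,x_3\}$ is an interval. Its middle element $x_i$ has both its neighbors among the $x$'s, so $\{x_i,y_i\}$ is not an interval, a contradiction. By duality $\Sigma^{op}$ is not gp either.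

**Step 2: $\Sigma$ is minimal.** By Lemma A and the symmetry permuting the indices, it suffices to delete one of $c,x_3,y_3,b_3,a_3$. In each case $\Sigma-p=Q\ast R$, where $Q$ and $R$ are parallel compositions of pieces along the stated order of $X\setminus\{p\}$. The pieces of $R$ are always what remains of $\{x_i,y_i\}$, glued below $b_i$, for each $i$; if $b_i$ is deleted, they are the single points $x_i^{1\to0}$, $y_i^{1\to0}$. In each order below, what remains of $\{x_i,y_i\}$ is consecutive whenever $b_i$ is present. The remaining $c,a_i$ lie only in $Q$ and the remaining $b_i$ only in $R$, so gluing adds exactly the required relations. The pieces of $Q$ are as follows.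

- $p=c$: order $x_1,y_1,x_2,y_2,x_3,y_3$; pieces $x_i^{0\to1}$ and $a_i\ast y_i^{0\to1}$.
- $p=x_3$: order $y_1,x_1,x_2,y_2,y_3$; pieces $a_i\ast y_i^{0\to1}$ and $c\ast(x_1^{0\to1}\otimes x_2^{0\to1})$.
- $p=y_3$: order $y_1,x_1,x_3,x_2,y_2$; pieces $a_3$ (as $0\to0$), $a_1\ast y_1^{0\to1}$, $c\ast(x_1^{0\to1}\otimes x_3^{0\to1}\otimes x_2^{0\to1})$, $a_2\ast y_2^{0\to1}$.
- $p=b_3$: order $y_1,x_1,x_3,x_2,y_2,y_3$; pieces $a_i\ast y_i^{0\to1}$ and $c\ast(x_1^{0\to1}\otimes x_3^{0\to1}\otimes x_2^{0\to1})$.
- $p=a_3$: order $y_1,x_1,x_3,y_3,x_2,y_2$; pieces $a_1\ast y_1^{0\to1}$, $W$, $a_2\ast y_2^{0\to1}$, where
$$W=(c\otimes y_3^{0\to1})\ast(x_1^{0\to1}\otimes x_3^{0\to1}\otimes y_3^{1\to1}\otimes x_2^{0\to1}).$$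

In $W$ the only common point is $y_3$, so $W$ is $c<x_1,x_3,x_2$ with $y_3$ isolated, and its target lists $x_1,x_3,y_3,x_2$. This is the trick of (2), available here because $y_3$ has lost the point below it. So $\Sigma\in\mathcal F$, and by duality $\Sigma^{op}\in\mathcal F$.

**Step 3: if $P_H$ is gp, it contains none of $P_n,\Sigma,\Sigma^{op}$.** This is Lemma A, since these posets are not gp.

**Step 4: if none is contained, the simple graph is a disjoint union of caterpillars.** We translate induced subposets into subgraphs. If $H'$ is a sub-multigraph of $H$ without isolated vertices, then the vertices and edges of $H'$ induce $P_{H'}$ in $P_H$. So $H$ contains no cycle of length $2n\ge4$, since that would give $P_n$. As $H$ is bipartite, its simple graph has no cycles at all, so it is a forest. Also $H$ contains no subdivided claw, since one with left center gives $\Sigma$ and one with right center gives $\Sigma^{op}$. Consider a component of the forest; it is a tree with at least one edge. If a vertex $v$ had three non-leaf neighbors, each of these would have a further neighbor besides $v$, these further neighbors are distinct from each other and from the other vertices because there are no cycles, and we would have a subdivided claw. So after deletion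 of all leaves every vertex has degree at most $2$. What is left of a tree after deleting its leaves is empty or a tree; with maximum degree at most $2$ it is a path. So the component is a caterpillar.

**Step 5: if the simple graph is a disjoint union of caterpillars, $P_H$ is gp.** We write down a linear order of the edges. For a caterpillar let the spine $v_1,\dots,v_m$ be the path left after deleting the leaves; for a single edge take one of its ends as spine. Order its edges as
$$\text{leaf edges at }v_1,\; v_1v_2,\;\text{leaf edges at }v_2,\; v_2v_3,\;\dots,\;v_{m-1}v_m,\;\text{leaf edges at }v_m .$$
Replace each edge by the run of its parallel copies and concatenate over the components. The edges at a spine vertex $v_i$ are $v_{i-1}v_i$, the leaf edges at $v_i$, and $v_iv_{i+1}$ (as far as they exist), which form an interval; the edges at a leaf form one run. So all blocks of $\lambda$ and $\upsilon$ are intervals, and the "if" direction of Theorem 1, which needs no assumption on the numbers of blocks, shows that $P_H$ is gp. Steps 3, 4, 5 close the circle of implications. $\square$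

## 11. No first-order sentence

**Theorem 4.** No first-order sentence in the language $\{<\}$ defines the gp-posets among finite posets.

A finite $\mathcal F$ would give such a sentence: for each $F\in\mathcal F$ say that there are no distinct points related exactly as in $F$, and take the conjunction. So Theorem 4 shows again that $\mathcal F$ is infinite.

We write $\mathfrak A\equiv_q\mathfrak B$ if $\mathfrak A,\mathfrak B$ satisfy the same first-order sentences of quantifier rank at most $q$. The distance in a relational structure is the graph distance when two elements are joined if they occur together in a tuple of some relation; the $r$-ball around $u$ is the substructure induced on the elements at distance at most $r$, with $u$ marked as center. In a path on $0,\dots,10$, the $2$-ball around $5$ is a path of five points with marked midpoint, while that around $1$ has only four points.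

**Hanf locality** (Fagin–Stockmeyer–Vardi 1995; see Libkin, *Elements of Finite Model Theory*, Ch. 4). For every $q$ there is $r$ such that if there is a bijection $f$ between finite relational structures $\mathfrak A,\mathfrak B$ with the $r$-balls around $u$ and $f(u)$ isomorphic (centers corresponding) for all $u$, then $\mathfrak A\equiv_q\mathfrak B$.

Here $r$ may be increased, because isomorphic balls of a larger radius contain isomorphic balls of the smaller one. We assume $r\ge2$.

Applying this directly to the posets $P_H$ does not help. As every left vertex is below every right vertex, any two points of $P_H$ are at distance at most $3$: two edges $x,x'$ are joined by the walk from $x$ to its right endpoint, to the left endpoint of $x'$, to $x'$, and the other pairs are closer still. So balls of radius $3$ are everything. We first remove the relations between left and right.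

*Proof of Theorem 4.* **Step 1: passing to the incidence structure.** We replace $P_H$ by a structure with large distances from which it can be defined. For a bipartite graph $H$ let $\mathrm{Inc}(H)$ have as universe the vertices and edges, with the symmetric incidence relation $\mathrm{In}$ and unary predicates $\mathsf A,\mathsf X,\mathsf B$ for left vertices, edges, right vertices. On the same universe the order of $P_H$ is given by the quantifier-free formula
$$(\mathsf A u\wedge \mathsf B v)\vee\big(\mathrm{In}(u,v)\wedge((\mathsf Au\wedge \mathsf Xv)\vee(\mathsf Xu\wedge \mathsf Bv))\big).$$
Substituting it for $u<v$ does not change the quantifier rank of a sentence. So $\mathrm{Inc}(H_1)\equiv_q\mathrm{Inc}(H_2)$ implies $P_{H_1}\equiv_qP_{H_2}$.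

**Step 2: the two graphs.** We want a gp and a non-gp example that look alike locally: a path, and a shorter path together with a cycle. Fix $q$, take $r\ge2$ as above, and put $c=4r$, $m=2r$, $k=r$. Let $H_1$ be a path with $2(m+k)$ edges starting at a left vertex. Let $H_2$ be the disjoint union of a path with $2m$ edges starting at a left vertex and a cycle with $2k\ge4$ edges. Then $\mathrm{Inc}(H_1)$ is a path on the positions $0,\dots,4m+4k$, and $\mathrm{Inc}(H_2)$ is a path on the positions $0,\dots,4m$ plus a cycle on the positions $1,\dots,4k$. In each, the predicates depend on the position modulo $4$ in the same way: $0$ is $\mathsf A$, $1$ and $3$ are $\mathsf X$, $2$ is $\mathsf B$.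

**Step 3: the bijection.** We insert the opened cycle into the path after position $c$. Define $f:\mathrm{Inc}(H_2)\to\mathrm{Inc}(H_1)$ by
$$p\mapsto p\ \ (p\le c),\qquad p\mapsto p+4k\ \ (p>c)\quad\text{on the path},\qquad q'\mapsto c+q'\quad\text{on the cycle}.$$
The images are $0,\dots,c$, then $c+4k+1,\dots,4m+4k$, then $c+1,\dots,c+4k$; so $f$ is a bijection. It preserves the predicates since $4\mid c$. We compare balls.

- Let $p\le c$. The distance to the left end is $p$ in both structures. The distance to the right end is at least $4m-c=4r\ge r$ in both. So both $r$-balls are the same stretch of positions.
- Let $p>c$. The distance to the right end is $4m-p$ in both structures, and the distance to the left end is more than $c\ge r$ in both. So the balls correspond by a shift by $4k$.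
- Let $q'$ be on the cycle. As $4k=4r\ge2r+2$, its $r$-ball is a path with $2r+1$ points and center in the middle. The position $c+q'$ has distance at least $c\ge r$ from the left end and $4m+4k-c-q'\ge4m-c\ge r$ from the right end, so its ball is also such a path, with the same predicates.

**Step 4: conclusion.** We combine this with Theorem 3. By Hanf locality $\mathrm{Inc}(H_1)\equiv_q\mathrm{Inc}(H_2)$, hence $P_{H_1}\equiv_qP_{H_2}$ by Step 1. By Theorem 3, $P_{H_1}$ is gp, since a path is a caterpillar, and $P_{H_2}$ is not gp, since it contains $P_k$ with $k\ge2$. So no sentence of quantifier rank at most $q$ defines the gp-posets among finite posets. As $q$ was arbitrary, no first-order sentence does. $\square$
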